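\title{Weakly compact orbits and common fixed points of nonexpansive semigroups in $c_0$}

\begin{abstract}
Let a commutative semigroup act by nonexpansive maps on a nonempty closed convex set $C\subset c_0$, and suppose that some orbit is relatively weakly compact. We show that there need not be a common fixed point: there are fixed point free isometries with a weakly null orbit, on $c_0$ and on a bounded set, and one with an orbit of two points. We then determine the sets $C$ for which the conclusion does hold. They are exactly the sets whose intersection with every ball about $0$ is weakly compact. On such a set a bounded orbit already gives a common fixed point; on every other set there is a nonexpansive map that interchanges two points and fixes none.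
\end{abstract}

\section{The question and the results}

Let $c_0$ be the Banach space of real or complex sequences $x=(x(1),x(2),\dots)$ converging to $0$, with the norm $\|x\|=\sup_i|x(i)|$. We write $e_n$ for the unit vectors, $B_r$ for the closed ball of radius $r$ about $0$ in $c_0$, and $\mathbb N=\{1,2,\dots\}$. Everything below holds for both scalar fields; convexity always refers to real coefficients.

A map $T\colon C\to C$ on a subset $C$ of a Banach space is \emph{nonexpansive} if $\|Tx-Ty\|\le\|x-y\|$ for all $x,y\in C$, and an \emph{isometry} if equality always holds (surjectivity is not required). A \emph{representation} of a semigroup $S$ on $C$ is a family $\mathcal S=\{T_s:s\in S\}$ of maps $C\to C$ with $T_{st}=T_sT_t$ for all $s,t\in S$. Semigroups are nonempty and carry no topology. The \emph{orbit} of $c\in C$ is $\{T_sc:s\in S\}$, and $F(\mathcal S)$ is the set of points fixed by every $T_s$. The basic example is $S=(\mathbb N,+)$ with $T_n=T^n$ for a single map $T$; then $F(\mathcal S)$ is the set of fixed points of $T$. The following question comes from Lau and Zhang \cite{LZ}.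

\begin{quote}
\emph{Let $C$ be a nonempty closed convex subset of $c_0$ and $\mathcal S$ a representation of a commutative semigroup $S$ by nonexpansive maps on $C$. Suppose that the orbit of some $c\in C$ is relatively weakly compact. Is $F(\mathcal S)\ne\emptyset$?}
\end{quote}

The hypothesis is necessary for the conclusion, since a common fixed point has a one-point orbit. A weaker necessary condition is that some orbit be bounded, and this does not suffice in $c_0$: the isometry
\begin{equation}\label{eq:shift}
x\mapsto(1,x(1),x(2),\dots)
\end{equation}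
maps $B_1$ into itself, and a fixed point would have all its coordinates equal to $1$. The orbit of $0$ under \eqref{eq:shift} consists of the vectors $e_1+\dots+e_n$, which escape coordinatewise to the sequence $(1,1,\dots)\notin c_0$. Relative weak compactness of an orbit forbids exactly this kind of escape (see Lemma~\ref{lem:criterion}). Two positive cases point the same way. If $C$ itself is weakly compact, a common fixed point exists by theorems of Maurey and Bruck (Section~\ref{sec:positive}). If the maps $T_s$ are affine, the closed convex hull of the orbit is a weakly compact invariant set, and it contains a common fixed point (Proposition~\ref{prop:affine}). One would therefore guess that the answer is yes. It is no.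

\begin{theorem}\label{thm:counter}
\begin{itemize}
\item[(a)] Let $C=c_0$, or let $C$ be the bounded set $Q=\{x\in c_0:0\le x(i)\le1\text{ for all }i\}$. There is an isometry $T\colon C\to C$ without fixed points such that $\{T^ne_1:n\ge1\}$ is relatively weakly compact.
\item[(b)] There is an isometry $T\colon c_0\to c_0$ without fixed points such that $Te_1=-e_1$ and $T(-e_1)=e_1$.
\end{itemize}
In each case the representation $T_n=T^n$ of $(\mathbb N,+)$ has a relatively weakly compact orbit and $F(\mathcal S)=\emptyset$.
\end{theorem}

The answer thus depends on $C$, and the second theorem says how.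

\begin{theorem}\label{thm:class}
For a nonempty closed convex set $C\subset c_0$ the following are equivalent.
\begin{itemize}
\item[(i)] $C\cap B_r$ is weakly compact for every $r>0$.
\item[(ii)] Every representation of a commutative semigroup by nonexpansive maps on $C$ that has a bounded orbit has a common fixed point.
\item[(iii)] Every representation of a commutative semigroup by nonexpansive maps on $C$ that has a relatively weakly compact orbit has a common fixed point.
\item[(iv)] Every nonexpansive map $T\colon C\to C$ for which there are points $a\neq b$ in $C$ with $Ta=b$ and $Tb=a$ has a fixed point.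
\end{itemize}
In particular, for bounded $C$ the answer to the question is yes if and only if $C$ is weakly compact.
\end{theorem}

Two points in (iv) is the smallest number for which anything can go wrong: if $\{T^nc:n\ge1\}=\{p\}$, then $Tp=T^2c=p$.

The implication (ii)$\Rightarrow$(iii) holds because relatively weakly compact sets are bounded, and (iii)$\Rightarrow$(iv) because the orbit of $a$ under $T_n=T^n$ is the finite set $\{a,b\}$. For the last sentence of the theorem, note that a bounded $C$ equals $C\cap B_r$ for large $r$, and that $C\cap B_r$ is a weakly closed subset of $C$ for every $r$. What remains is (i)$\Rightarrow$(ii), proved in Section~\ref{sec:positive}, and (iv)$\Rightarrow$(i), which is the main construction: it is carried out on a model set in Section~\ref{sec:model} and in general in Section~\ref{sec:general}. Theorem~\ref{thm:counter} is proved in Section~\ref{sec:counter}.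

\section{Weak compactness in $c_0$}\label{sec:prelim}

We use the following textbook facts about a Banach space $X$.
\begin{itemize}
\item A norm closed convex subset of $X$ is weakly closed. Hence a closed convex subset of a weakly compact set is weakly compact, and, applied to balls: if $z_k\to z$ weakly, then $\|z\|\le\liminf_k\|z_k\|$.
\item (Eberlein--\v Smulian) A set $A\subset X$ is relatively weakly compact if and only if every sequence in $A$ has a subsequence that converges weakly in $X$.
\item (Krein) The closed convex hull of a relatively weakly compact set is weakly compact.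
\end{itemize}
The dual of $c_0$ is $\ell_1$, acting by $\langle f,x\rangle=\sum_if(i)x(i)$. A weakly convergent sequence in $c_0$ converges coordinatewise to its limit. Conversely, a bounded sequence in $c_0$ that converges coordinatewise to an element of $c_0$ converges to it weakly, by dominated convergence in the sum $\sum_i f(i)x(i)$. This turns weak compactness into a statement about coordinates.

\begin{lemma}\label{lem:criterion}
A bounded closed convex set $A\subset c_0$ fails to be weakly compact if and only if some sequence in $A$ converges coordinatewise to a sequence $w\in\ell_\infty\setminus c_0$.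
\end{lemma}

\begin{proof}
Suppose $A$ is weakly compact and $x_n\in A$ converges coordinatewise to $w$. A subsequence converges weakly, hence coordinatewise, to a point of $c_0$, and this point is $w$. Suppose now that $A$ is not weakly compact. Being weakly closed, $A$ is not relatively weakly compact, so it contains a sequence with no weakly convergent subsequence. By a diagonal argument a subsequence converges coordinatewise to a bounded sequence $w$. If $w$ were in $c_0$, the subsequence would converge weakly.
\end{proof}

For instance, $c_0$ and $Q$ violate condition (i) of Theorem~\ref{thm:class}, since they contain the vectors $e_1+\dots+e_n$. Closed convex subsets of finite-dimensional subspaces satisfy (i). So does the set $\{x\ge0:\sum_ix(i)\le1\}$: a coordinatewise limit $w$ of its elements has $w\ge0$ and $\sum_iw(i)\le1$, so it lies again in the set.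

We shall also form infinite convex combinations.

\begin{lemma}\label{lem:convex}
Let $C$ be a closed convex subset of a Banach space, $y_j\in C$ and $\mu_j\ge0$ with $\sum_j\mu_j=1$ and $\sum_j\mu_j\|y_j\|<\infty$. Then $\sum_j\mu_jy_j\in C$.
\end{lemma}

\begin{proof}
The points $\sum_{j\le n}\mu_jy_j+\bigl(\sum_{j>n}\mu_j\bigr)y_1$ lie in $C$ and converge in norm to $\sum_j\mu_jy_j$.
\end{proof}

\section{Affine maps, and two isometries that are not affine}\label{sec:counter}

We first prove the positive result for affine maps, in order to see which step breaks in general.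

\begin{proposition}\label{prop:affine}
Let $C$ be a nonempty closed convex subset of a Banach space $X$ and $\mathcal S$ a representation of a commutative semigroup $S$ by affine nonexpansive maps on $C$. If some orbit $\{T_sc:s\in S\}$ is relatively weakly compact, then $F(\mathcal S)\neq\emptyset$.
\end{proposition}

\begin{proof}
The set $K=\overline{\operatorname{conv}}\{T_sc:s\in S\}\subset C$ is weakly compact by Krein's theorem. Each $T_u$ maps the orbit into itself, since $T_uT_sc=T_{us}c$; being affine it maps the convex hull of the orbit into itself, and being norm continuous it maps $K$ into $K$. The weak topology is generated by the complements of the closed half-spaces $\{\operatorname{Re}f\ge\gamma\}$, $f\in X^*$, $\gamma\in\mathbb R$. The preimage in $K$ of such a half-space under $T_u$ is norm closed and convex, hence weakly closed, so $T_u|_K$ is weakly continuous. The Markov--Kakutani theorem (a commuting family of continuous affine self-maps of a nonempty compact convex subset of a Hausdorff locally convex space has a common fixed point) applies to $K$ with the weak topology.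
\end{proof}

A counterexample must therefore be nonaffine, and the supremum norm offers a cheap way to be nonaffine. If one inserts a new coordinate $g(x)$ into $x$, with $g$ any function satisfying $|g(x)-g(y)|\le\|x-y\|$, distances do not change. A shift leaves $0$ as the only candidate for a fixed point, and $g(0)\ne0$ rules it out. In \eqref{eq:shift} the function $g$ is the constant $1$, which spoils every orbit. We take instead for $g$ the distance to the orbit that we want: it is $1$-Lipschitz, it vanishes on that orbit, and it is positive at $0$.

\begin{proof}[Proof of Theorem~\ref{thm:counter}]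
(a) Let $d(x)=\inf_n\|x-e_n\|$ and
\[
Tx=(d(x),x(1),x(2),x(3),\dots).
\]
Then $Tx\in c_0$ for $x\in c_0$. If $x\in Q$, then every coordinate of $x-e_n$ lies in $[-1,1]$, so $0\le d(x)\le1$ and $Tx\in Q$. Since $|d(x)-d(y)|\le\|x-y\|$,
\[
\|Tx-Ty\|=\max\bigl(|d(x)-d(y)|,\|x-y\|\bigr)=\|x-y\|.
\]
From $d(e_n)=0$ we get $Te_n=e_{n+1}$, so the orbit of $e_1$ is $\{e_n:n\ge2\}$. As $e_n\to0$ weakly, the orbit together with $0$ is weakly compact. If $Tx=x$, then $x(i+1)=x(i)$ for all $i$, so $x=0$ because $x\in c_0$; but $(T0)(1)=d(0)=1$.

(b) Let $g(x)=\min(\|x-e_1\|,\|x+e_1\|)$ and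
\[
Tx=(-x(1),g(x),x(2),x(3),\dots).
\]
The coordinates of $Tx-Ty$ are $-(x(1)-y(1))$, $g(x)-g(y)$ and $x(i)-y(i)$ for $i\ge2$, and $|g(x)-g(y)|\le\|x-y\|$, so $T$ is an isometry. Since $g(\pm e_1)=0$, we have $Te_1=-e_1$ and $T(-e_1)=e_1$. If $Tx=x$, then $x(1)=-x(1)=0$ and $g(x)=x(2)=x(3)=\cdots$, so $x=0$ and $g(0)=0$; but $g(0)=1$.
\end{proof}

In both examples the closed convex hull of the orbit is weakly compact and not invariant. It contains $0$, and $T0=e_1\notin\overline{\operatorname{conv}}\{e_n:n\ge2\}$ in (a), while $T0=e_2$ is off the segment $[-e_1,e_1]$ in (b). The map in (b) also preserves a bounded set, namely the real sequences in $B_1$: for these one of $|x(1)-1|$, $|x(1)+1|$ is at most $1$, so $g(x)\le1$.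

\section{Fixed points when the bounded parts of $C$ are weakly compact}\label{sec:positive}

The proof of (i)$\Rightarrow$(ii) has three parts: a fixed point for one map on a weakly compact convex set, the passage to commuting families, and the construction of a bounded invariant convex set from a bounded orbit. The first part is Maurey's theorem. We include a proof, valid for both scalar fields.

\begin{theorem}[Maurey]\label{thm:maurey}
If $K\subset c_0$ is nonempty, weakly compact and convex, then every nonexpansive map $T\colon K\to K$ has a fixed point.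
\end{theorem}

The proof passes to a minimal invariant set, of diameter $d$, and shows that there every sequence of approximate fixed points has upper limit of distances exactly $d$ from every point. This much works in any Banach space. The geometry of $c_0$ enters at the end: if $x$ and $y$ have disjoint supports and $z$ is within $d/2$ of both, then $\|z\|\le d/2$, since each coordinate of $z$ may be compared with whichever of $x(i)$, $y(i)$ is zero. An approximate fixed point $z$ of this kind is too close to $0$.

\begin{proof}
A chain of nonempty weakly compact convex $T$-invariant subsets of $K$ has nonempty intersection, which is again such a set. By Zorn's lemma there is a minimal one; we rename it $K$. Every nonempty closed convex invariant subset of $K$ then equals $K$. Consequently: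
\begin{equation}\label{eq:const}
\text{if $f\colon K\to\mathbb R$ is convex and continuous and $f\circ T\le f$, then $f$ is constant,}
\end{equation}
because $\{f\le f(x_0)\}$ is such a subset for every $x_0\in K$. Let $d=\operatorname{diam}K$. If $d=0$, then $K$ is a single point, fixed by $T$. Suppose $d>0$.

\emph{Step 1: $\sup_{y\in K}\|x-y\|=d$ for every $x\in K$.} The set $K'=\overline{\operatorname{conv}}\,T(K)\subset K$ satisfies $T(K')\subset T(K)\subset K'$, so $K'=K$. Let $f(x)=\sup_{y\in K}\|x-y\|$, a convex $1$-Lipschitz function. The closed ball of radius $f(x)$ about $Tx$ contains $T(K)$, since $\|Tx-Ty\|\le\|x-y\|\le f(x)$, so it contains $K'=K$; that is, $f(Tx)\le f(x)$. By \eqref{eq:const}, $f$ is constant, and its supremum is $d$.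

\emph{Step 2: if $z_k\in K$ and $\|z_k-Tz_k\|\to0$, then $\limsup_k\|z_k-x\|=d$ for every $x\in K$.} The function $f(x)=\limsup_k\|z_k-x\|$ is convex and $1$-Lipschitz, and $\|z_k-Tx\|\le\|z_k-Tz_k\|+\|z_k-x\|$ gives $f(Tx)\le f(x)$. So $f$ is a constant $r\le d$. Let $z\in K$ be the weak limit of a subsequence of $(z_k)$. Then $\|z-x\|\le r$ for all $x\in K$, and Step 1 gives $d\le r$.

\emph{Step 3: approximate fixed points near $0$.} For $u\in K$ and $\varepsilon\in(0,1)$ the map $z\mapsto(1-\varepsilon)Tz+\varepsilon u$ is a strict contraction of the complete space $K$. Its fixed point $z$ satisfies $\|z-Tz\|=\varepsilon\|u-Tz\|\le\varepsilon d$. Hence there are $x_n\in K$ with $\delta_n=\|x_n-Tx_n\|\to0$. After passing to a subsequence and translating $K$ we may assume that $0\in K$ and $x_n\to0$ weakly, so coordinatewise.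

Fix $\varepsilon\in(0,1)$ and choose $n$ with $\delta_n\le\varepsilon^2$. Only finitely many $i$ have $|x_n(i)|>\varepsilon$, so we can choose $m$ with $\delta_m\le\varepsilon^2$ and $|x_m(i)|\le\varepsilon$ for these $i$. Let $z\in K$ be the fixed point of the contraction above with $u=\frac12(x_n+x_m)$. Then $\|z-Tz\|\le\varepsilon d$, and from
\[
z-x_n=(1-\varepsilon)(Tz-Tx_n)+(1-\varepsilon)(Tx_n-x_n)+\tfrac\varepsilon2(x_m-x_n)
\]
we get $\|z-x_n\|\le(1-\varepsilon)\|z-x_n\|+\varepsilon^2+\varepsilon d/2$, that is, $\|z-x_n\|\le d/2+\varepsilon$. Exchanging $n$ and $m$ gives $\|z-x_m\|\le d/2+\varepsilon$. For each $i$ one of $|x_n(i)|$, $|x_m(i)|$ is at most $\varepsilon$, so $|z(i)|\le d/2+2\varepsilon$. Taking $\varepsilon=1/k$, $k\ge2$, we obtain $z_k\in K$ with $\|z_k-Tz_k\|\to0$ and $\limsup_k\|z_k-0\|\le d/2<d$, contrary to Step 2.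
\end{proof}

For commuting families we quote a theorem of Bruck. A closed convex set $K$ has the \emph{fixed point property} if every nonexpansive self-map of $K$ has a fixed point, and the \emph{conditional fixed point property} if every nonexpansive self-map of $K$ that has a fixed point has one in each nonempty bounded closed convex invariant subset of $K$.

\begin{theorem}[Bruck \cite{Bruck}]\label{thm:bruck}
If a weakly compact convex subset $K$ of a Banach space has the fixed point property and the conditional fixed point property, then every commuting family of nonexpansive self-maps of $K$ has a common fixed point.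
\end{theorem}

A nonempty weakly compact convex set $K\subset c_0$ has both properties, by Theorem~\ref{thm:maurey} applied to $K$ and to its nonempty closed convex subsets.

It remains to find a bounded closed convex invariant set. The convex hull of the orbit will not do, as we saw in Section~\ref{sec:counter}. Nonexpansive maps do respect distances to the orbit, up to a shift of the index, and a shift does not matter if we measure the distance to the far part of the orbit only. For $S=(\mathbb N,+)$ the function $\varrho$ below is $\varrho(y)=\limsup_n\|T^nc-y\|$.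

\begin{proof}[Proof of {\rm(i)}$\Rightarrow${\rm(ii)} in Theorem~\ref{thm:class}]
Let $\{T_sc:s\in S\}$ be bounded. For $y\in C$ put
\[
\varrho_s(y)=\sup_{t\in S}\|T_{ts}c-y\|,\qquad \varrho(y)=\inf_{s\in S}\varrho_s(y).
\]
Each $\varrho_s$ is finite, convex and $1$-Lipschitz, so $\varrho$ is finite and $1$-Lipschitz.

An infimum of convex functions need not be convex, but here the family is directed downward: by commutativity $ts_1s_2=(ts_2)s_1=(ts_1)s_2$, so $\varrho_{s_1s_2}\le\varrho_{s_1}$ and $\varrho_{s_1s_2}\le\varrho_{s_2}$. For $y_1,y_2\in C$ and $\beta\in[0,1]$ this gives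
\[
\varrho(\beta y_1+(1-\beta)y_2)\le\beta\varrho_{s_1s_2}(y_1)+(1-\beta)\varrho_{s_1s_2}(y_2)\le\beta\varrho_{s_1}(y_1)+(1-\beta)\varrho_{s_2}(y_2),
\]
and the infimum over $s_1$ and $s_2$ shows that $\varrho$ is convex. Next, $tus=u(ts)$, so for $u,s\in S$
\[
\varrho(T_uy)\le\varrho_{us}(T_uy)=\sup_t\|T_uT_{ts}c-T_uy\|\le\varrho_s(y),
\]
and hence $\varrho(T_uy)\le\varrho(y)$.

The set $K=\{y\in C:\varrho(y)\le\varrho(c)\}$ is therefore nonempty, closed, convex and invariant under every $T_u$. If $y\in K$, there is $s$ with $\varrho_s(y)\le\varrho(c)+1$, so $\|y\|\le r:=\varrho(c)+1+\sup_t\|T_tc\|$. Thus $K$ is a closed convex subset of $C\cap B_r$, and by (i) it is weakly compact. The maps $T_s|_K$ commute, and Theorem~\ref{thm:bruck} gives a common fixed point.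
\end{proof}

\begin{remark}
Condition (i) is used only to pass from ``bounded'' to ``weakly compact'' for $K$, and a weakly compact orbit does not help with this step. In Theorem~\ref{thm:counter}(a), with $c=e_1$, we have $\varrho(y)=\lim_n\|e_n-y\|=\max(1,\|y\|)$, so $K=C\cap B_1$. Commutativity cannot be dropped either: on the segment $C=[0,e_1]$ the constant maps $T_0\equiv0$ and $T_1\equiv e_1$ represent the semigroup $\{0,1\}$ with product $st=s$, and they have no common fixed point.
\end{remark}

\section{A model for the construction}\label{sec:model}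

We turn to (iv)$\Rightarrow$(i). Given $C$ with a bounded part that is not weakly compact, we must build a nonexpansive self-map that swaps two points and fixes none. The maps of Section~\ref{sec:counter} use that $c_0$ and $Q$ allow each coordinate to be prescribed freely. A general $C$ offers much less. By Lemma~\ref{lem:criterion} all we know is that $C$ contains a bounded sequence escaping coordinatewise from $c_0$, and the simplest such sequence is a sequence of longer and longer blocks of ones. So consider
\[
a=e_1,\qquad v_k=e_2+\dots+e_k\ \ (k\ge2),\qquad v_1=0,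
\]
and the closed convex set of real sequences
\[
C_0=\{x\in c_0:\ 1-|x(1)|\ge x(2)\ge x(3)\ge\dots\ge0\},
\]
which contains $\pm a$ and all $v_k$. If $s_1\ge s_2\ge\cdots$ decreases to $0$ and $t_k=s_k-s_{k+1}$, then $\sum_nt_n=s_1$, and the $k$-th coordinate of $\sum_nt_nv_n$ is $\sum_{n\ge k}t_n=s_k$ for $k\ge2$. With $s_1=1-|x(1)|$ and $s_k=x(k)$ this writes each $x\in C_0$ as $x(1)a+\sum_nt_nv_n$, a convex combination of one of $\pm a$ and the $v_n$. So $C_0$ is the closed convex hull of these points. The lesson is that we may prescribe the coordinates $s_k$ of the image, provided that they decrease to $0$ and stay below the weight $1-|x(1)|$ that the swap leaves free.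

Let $\eta_k=2^{-k}$. For $x\in C_0$ put $M=1-|x(1)|$ and
\[
T_0x=(-x(1),s_2,s_3,\dots),\qquad s_k=(1-\eta_k)x(k)+\eta_kM .
\]
The map reflects the first coordinate and moves the $k$-th coordinate toward $M$ by the fraction $\eta_k$ of the way. We check the four properties that we want.
\begin{itemize}
\item \emph{$T_0(C_0)\subset C_0$.} Since $0\le x(k)\le M$, we have $0\le s_k\le M$, and
\[
s_{k+1}=x(k+1)+\eta_{k+1}\bigl(M-x(k+1)\bigr)\le(1-\eta_k)x(k+1)+\eta_kM\le s_k .
\]
Also $s_k\to0$, because $x(k)\to0$ and $\eta_k\to0$.
\item \emph{Nonexpansive.} If $\|x-x'\|=h$, then $x(1)$, $M$ and $x(k)$ change by at most $h$, and so does the convex combination $s_k$.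
\item \emph{Swap.} At $x=\pm a$ we have $M=0$ and $s_k=0$, so $T_0(\pm a)=\mp a$.
\item \emph{No fixed point.} If $T_0x=x$, then $x(1)=0$, $M=1$, and $\eta_k(1-x(k))=0$ for all $k\ge2$, so $x=(0,1,1,\dots)\notin c_0$.
\end{itemize}

In a general set $C$ the vectors $v_k$ have this shape only approximately, and the errors must be paid for out of the Lipschitz constant $1$. This is the reason for preferring a drift to a shift. A shift copies coordinates and leaves no room. In the drift, if $M$ is replaced by a function with Lipschitz constant $\frac14$, then $s_k$ has Lipschitz constant at most $1-\frac34\eta_k$, and errors much smaller than $\eta_k$ can be absorbed. The same factor $\eta_k$ measures the push away from $0$, so such errors do not create a fixed point either.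

\section{The construction in general}\label{sec:general}

Throughout this section $C\subset c_0$ is closed and convex and $C\cap B_r$ is not weakly compact for some $r>0$. We construct a nonexpansive map $T\colon C\to C$ that interchanges two distinct points and has no fixed point. This proves (iv)$\Rightarrow$(i) and completes the proof of Theorem~\ref{thm:class}.

\subsection{The two points and the escaping sequence}

The map will have the form $Tx=-\lambda(x)a+V(x)$, where $\pm a\in C$, the function $\lambda$ plays the role of $x(1)$ in the model, and $V(x)$ is built from an escaping sequence. Since $\lambda$ must go from $-1$ to $1$ over the distance $2\|a\|$, its Lipschitz constant is at least $1/\|a\|$. At a coordinate $i$ with $|a(i)|=\|a\|$ the first term then uses the whole allowance, and no error from $V$, however small, can be tolerated. We need an escaping sequence that vanishes exactly on the finitely many coordinates where $a$ is large. This requires a good choice of the midpoint: in $C_0$, for example, the only point with first coordinate $1$ is $e_1$, so no sequence can escape while agreeing with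 $e_1$ in the first coordinate. The midpoint has to lie well inside $C$ as seen from finitely many coordinates.

For a convex set $D$ in a finite-dimensional real vector space, $\operatorname{aff}D$ is the smallest affine subspace containing $D$ and $\operatorname{ri}D$ is the interior of $D$ relative to $\operatorname{aff}D$. We use \cite[Theorem 11.6]{Rock} in the following form: if $y\in D\setminus\operatorname{ri}D$, there is a linear functional that is not constant on $D$ and attains its supremum over $D$ at $y$.

\begin{lemma}\label{lem:position}
There are $\bar c\in C$ and $\ell>0$ such that the set $C'=\ell^{-1}(C-\bar c)$ contains points $a$ and $u_1,u_2,\dots$ for which, with some $N\in\mathbb N$, $R>0$ and $v\in\ell_\infty$,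
\begin{itemize}
\item[(N1)] $a\ne0$, $-a\in C'$, and $|a(i)|\le\frac12\|a\|$ for $i>N$;
\item[(N2)] $\|u_n\|\le R$ and $u_n(i)=0$ for all $n$ and all $i\le N$;
\item[(N3)] $u_n\to v$ coordinatewise and $\limsup_i|v(i)|=1$.
\end{itemize}
\end{lemma}

\begin{proof}
\emph{The midpoint.} The set $C$ is separable and has more than one point. Let $(c_j)$ be a dense sequence in $C$ with $c_1\ne c_2$, and choose $\mu_j>0$ with $\sum_j\mu_j=1$ and $\sum_j\mu_j\|c_j\|<\infty$, for instance proportional to $2^{-j}/(1+\|c_j\|)$. Put $\bar c=\sum_j\mu_jc_j$ and $a=\delta(c_1-c_2)\neq0$ with $\delta=\min(\mu_1,\mu_2)$. The points $\bar c$ and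
\[
\bar c\pm a=(\mu_1\pm\delta)c_1+(\mu_2\mp\delta)c_2+\sum_{j\ge3}\mu_jc_j
\]
lie in $C$ by Lemma~\ref{lem:convex}. Translate by $-\bar c$ and keep the names $C$ and $c_j$; now $\sum_j\mu_jc_j=0\in C$ and $\pm a\in C$. Choose $N$ with $|a(i)|\le\frac12\|a\|$ for $i>N$.

\emph{The origin is relatively interior in the first $N$ coordinates.} Let $P$ be the restriction to the coordinates $1,\dots,N$, with values in a finite-dimensional space that we regard as real, and let $D=P(C)$. This is a convex set containing $0$, so $L=\operatorname{aff}D$ is a real linear subspace. It is not $\{0\}$: the norm of $a$ is attained at some coordinate, which is at most $N$, so $Pa\ne0$. Suppose $0\notin\operatorname{ri}D$. Then there is a real-linear functional $\phi$, not constant on $D$, with $\phi\le\phi(0)=0$ on $D$. From $\sum_j\mu_j\phi(Pc_j)=\phi(P0)=0$, where $\mu_j>0$ and $\phi(Pc_j)\le0$, we get $\phi(Pc_j)=0$ for all $j$. By density $\phi=0$ on $D$, a contradiction. So $0\in\operatorname{ri}D$, and $L$ has a basis $f_1,\dots,f_J$ with $\pm f_j\in D$. Choose $h_j^\pm\in C$ with $Ph_j^\pm=\pm f_j$.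

\emph{Canceling the first $N$ coordinates.} By Lemma~\ref{lem:criterion} there is a bounded sequence $x_n\in C$ converging coordinatewise to some $w\in\ell_\infty\setminus c_0$; the translation by an element of $c_0$ has not affected this. Write $Px_n=\sum_j\gamma_j^nf_j$ with real $\gamma^n_j$. As $Px_n$ converges in $L$, each sequence $(\gamma_j^n)_n$ converges; let $\Gamma$ be a bound for all $|\gamma_j^n|$. With $\tau=1/(1+J\Gamma)>0$ and $\kappa=(1-\tau)/(2J)=\tau\Gamma/2$ put
\[
u_n=\tau x_n+\sum_{j=1}^J\Bigl[\bigl(\kappa-\tfrac\tau2\gamma_j^n\bigr)h_j^++\bigl(\kappa+\tfrac\tau2\gamma_j^n\bigr)h_j^-\Bigr].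
\]
The coefficients are nonnegative and add up to $\tau+2J\kappa=1$, so $u_n\in C$, and $Pu_n=\tau Px_n-\tau\sum_j\gamma_j^nf_j=0$. The finite sum converges in norm to some $z\in c_0$. Hence $(u_n)$ is bounded and converges coordinatewise to $v=\tau w+z\in\ell_\infty\setminus c_0$. Finally let $\ell=\limsup_i|v(i)|>0$ and divide $C$, $a$, $u_n$ and $v$ by $\ell$.
\end{proof}

If $T'$ is a map of the required kind on $C'$, then $x\mapsto\bar c+\ell\,T'(\ell^{-1}(x-\bar c))$ is one on $C$. So we may and do assume $C=C'$. Then $0\in C$, as the midpoint of $a$ and $-a$, and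
\[
1\le\|v\|_\infty\le R .
\]

\subsection{Averaging out the humps}

In the model, $v_k$ agrees with the limit up to some coordinate and vanishes afterward. The vector $u_n$ is close to $v$ on an initial interval and close to $0$ far out, but in between we know only that it is bounded by $R$. This matters. For $u_n=e_2+\dots+e_n+5e_{n+1}$ the $k$-th coordinate ($k\ge2$) of $\sum_nt_nu_n$ is $s_k+5t_{k-1}=5s_{k-1}-4s_k$, which is not a convex combination of $s_{k-1}$ and $s_k$, and the Lipschitz estimate is lost. An average of many $u_n$ whose uncontrolled stretches are disjoint has no such hump. The price is that the average descends from $v$ to $0$ gradually.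

\begin{lemma}\label{lem:average}
Given $\varepsilon>0$ and $p\in\mathbb N$ there are $v'\in\operatorname{conv}\{u_n:n\ge1\}$ and numbers $\theta(i)\in[0,1]$, $i\ge p$, such that
\[
|v'(i)-v(i)|\le\varepsilon\ \ (i<p),\qquad|v'(i)-\theta(i)v(i)|\le\varepsilon\ \ (i\ge p).
\]
\end{lemma}

\begin{proof}
Fix an integer $q\ge2R/\varepsilon$ and put $m_0=p$. For $j=1,\dots,q$ choose successively $n_j$ with $|u_{n_j}(i)-v(i)|\le\varepsilon/2$ for $i<m_{j-1}$, which is possible by (N3), and then $m_j>m_{j-1}$ with $|u_{n_j}(i)|\le\varepsilon/2$ for $i\ge m_j$, which is possible since $u_{n_j}\in c_0$. Let $v'=\frac1q\sum_{j=1}^qu_{n_j}$.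

If $i<p$, every $u_{n_j}(i)$ is within $\varepsilon/2$ of $v(i)$. If $i\ge m_q$, every $u_{n_j}(i)$ is within $\varepsilon/2$ of $0$, and we take $\theta(i)=0$. Let $m_{j-1}\le i<m_j$. For $l<j$ we have $i\ge m_l$, so $|u_{n_l}(i)|\le\varepsilon/2$. For $l>j$ we have $i<m_{l-1}$, so $|u_{n_l}(i)-v(i)|\le\varepsilon/2$. The term $l=j$ contributes at most $R/q\le\varepsilon/2$ to the average. With $\theta(i)=(q-j)/q$ we get $|v'(i)-\theta(i)v(i)|\le\frac{q-1}q\cdot\frac\varepsilon2+\frac\varepsilon2\le\varepsilon$.
\end{proof}

\subsection{Blocks}

Fix
\[
\alpha=\min\Bigl(1,\frac{\|a\|}{4R}\Bigr),\qquad\eta_k=2^{-k},\qquad\varepsilon_k=\frac{\alpha\,\eta_{k+1}}{28}\quad(k\ge1).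
\]
Note that $\sum_{n>k}\varepsilon_n=\varepsilon_k$ and $\varepsilon_1\le\frac1{112}$. We choose integers $N<p_1<p_2<\cdots$, vectors $v_k\in\operatorname{conv}\{u_n\}$ and test coordinates $i_{k+1}\in[p_k,p_{k+1})$ such that for all $k\ge1$:
\begin{itemize}
\item[(a)] $|v(i)|\le1+\varepsilon_k$ and $|a(i)|\le\frac14\eta_{k+1}\|a\|$ for $i\ge p_k$;
\item[(b)] $|v_n(i)|\le\varepsilon_k/k$ for $n<k$ and $i\ge p_k$;
\item[(c)] $|v_k(i)-v(i)|\le\varepsilon_k$ for $i<p_k$, and $|v_k(i)-\theta_k(i)v(i)|\le\varepsilon_k$ with some $\theta_k(i)\in[0,1]$ for $i\ge p_k$;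
\item[(d)] $|v(i_{k+1})|\ge1-\varepsilon_k$.
\end{itemize}
Choose $p_1>N$ so that (a) holds for $k=1$, using $\limsup_i|v(i)|=1$ and $a\in c_0$; condition (b) is empty for $k=1$. Given $p_k$, take $v_k$ from Lemma~\ref{lem:average} with $\varepsilon=\varepsilon_k$ and $p=p_k$, and take $i_{k+1}\ge p_k$ as in (d), again by $\limsup_i|v(i)|=1$. Then choose $p_{k+1}>i_{k+1}$ so large that (a) and (b) hold with $k+1$ in place of $k$; for (b) only the finitely many vectors $v_1,\dots,v_k\in c_0$ are involved. By (N2) and convexity,
\[
v_k\in C,\qquad\|v_k\|\le R,\qquad v_k(i)=0\ \ (i\le N).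
\]
Up to small errors, $v_k$ equals $v$ before $p_k$, fades on the block $[p_k,p_{k+1})$, and vanishes from $p_{k+1}$ on. The model is the case $N=1$, $p_k=k+1$, $i_k=k$, $\theta_k=0$, with all errors zero. The next lemma records what a combination of the $v_k$ looks like on each block.

\begin{lemma}\label{lem:coord}
For each $i>N$ there are scalars $\xi_n(i)$, $n\ge1$, and for each $i\ge p_1$ a number $\theta(i)\in[0,1]$, with the following property. If $s_1\ge s_2\ge\cdots$ decreases to $0$, $t_n=s_n-s_{n+1}$ and $V=\sum_nt_nv_n$, then $V(i)=0$ for $i\le N$; for $N<i<p_1$,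
\begin{equation}\label{eq:block0}
V(i)=s_1v(i)+\sum_nt_n\xi_n(i),\qquad\sum_n|\xi_n(i)|\le2\varepsilon_1;
\end{equation}
and for $p_k\le i<p_{k+1}$, $k\ge1$,
\begin{equation}\label{eq:block}
V(i)=\bigl[\theta(i)s_k+(1-\theta(i))s_{k+1}\bigr]v(i)+\sum_nt_n\xi_n(i),\qquad\sum_n|\xi_n(i)|\le3\varepsilon_k .
\end{equation}
\end{lemma}

\begin{proof}
We have $t_n\ge0$ and $\sum_{n\ge k}t_n=s_k$, so the series for $V$ converges absolutely in $c_0$ and its coordinates are computed term by term. For $N<i<p_1$ put $\xi_n(i)=v_n(i)-v(i)$; since $i<p_n$, (c) gives $|\xi_n(i)|\le\varepsilon_n$, and $\sum_n\varepsilon_n=2\varepsilon_1$. For $p_k\le i<p_{k+1}$ put $\theta(i)=\theta_k(i)$ and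
\[
\xi_n(i)=v_n(i)\ \ (n<k),\qquad\xi_k(i)=v_k(i)-\theta(i)v(i),\qquad\xi_n(i)=v_n(i)-v(i)\ \ (n>k).
\]
The terms with $n<k$ contribute at most $\varepsilon_k$ to $\sum_n|\xi_n(i)|$ by (b), the term $n=k$ at most $\varepsilon_k$ by (c), and those with $n>k$ at most $\sum_{n>k}\varepsilon_n=\varepsilon_k$ by (c), since $i<p_{k+1}\le p_n$. The coefficient of $v(i)$ in $V(i)$ is $\theta(i)t_k+s_{k+1}=\theta(i)s_k+(1-\theta(i))s_{k+1}$.
\end{proof}

\subsection{The map}

Fix $i_0$ with $|a(i_0)|=\|a\|$; by (N1), $i_0\le N$. For $x\in C$ let
\[
\lambda(x)=\max\Bigl(-1,\min\Bigl(1,\operatorname{Re}\frac{x(i_0)}{a(i_0)}\Bigr)\Bigr),\qquad M(x)=\alpha\bigl(1-|\lambda(x)|\bigr).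
\]
The function $\lambda$ locates $x$ between $-a$ and $a$, and $M$ is the level toward which we push, scaled down by $\alpha$ to make it vary slowly. The coordinate $x(k)$ of the model is replaced by the size of $x$ in the direction of $v$ at the test coordinate $i_k$:
\[
g_k(x)=\max\bigl(0,\operatorname{Re}(\overline{\sigma_k}\,x(i_k))\bigr),\qquad\sigma_k=\frac{v(i_k)}{|v(i_k)|}\quad(k\ge2),
\]
where $v(i_k)\neq0$ by (d). In $C_0$ the inequalities $M\ge x(2)\ge x(3)\ge\cdots$ came with the set. For an arbitrary $x\in C$ the numbers $g_k(x)$ need not decrease or stay below $M(x)$, so we force this by taking minima, which keeps Lipschitz constants: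
\[
\psi_1=M,\qquad\psi_k=\min(\psi_{k-1},g_k)=\min(M,g_2,\dots,g_k)\quad(k\ge2).
\]
Finally, for $k\ge1$,
\[
s_k=(1-\eta_k)\psi_k+\eta_kM,\qquad t_k=s_k-s_{k+1},
\]
\[
V(x)=\sum_{n\ge1}t_n(x)\,v_n,\qquad Tx=-\lambda(x)\,a+V(x).
\]

\emph{The sequence $(s_k)$ decreases from $M$ to $0$.} We have $s_1=M$ and $0\le\psi_{k+1}\le\psi_k\le M$, so for $k\ge1$
\[
s_{k+1}=\psi_{k+1}+\eta_{k+1}(M-\psi_{k+1})\le(1-\eta_k)\psi_{k+1}+\eta_kM\le s_k .
\]
Since $x\in c_0$ and $i_k\to\infty$, we have $0\le\psi_k\le g_k\le|x(i_k)|\to0$, and $\eta_k\to0$, so $s_k\to0$. Thus Lemma~\ref{lem:coord} applies to $V(x)$, and $t_n\ge0$ with $\sum_nt_n=M\le1-|\lambda|\le1$.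

\emph{$T$ maps $C$ into $C$.} Let $a'=-a$ if $\lambda\ge0$ and $a'=a$ otherwise. Then
\[
Tx=|\lambda|\,a'+(1-|\lambda|-M)\cdot0+\sum_nt_nv_n
\]
has nonnegative coefficients with sum $1$, and the points $a'$, $0$, $v_n$ form a bounded subset of $C$. Lemma~\ref{lem:convex} gives $Tx\in C$.

\emph{$T$ interchanges $a$ and $-a$.} We have $\lambda(\pm a)=\pm1$, so $M(\pm a)=0$, all $t_n(\pm a)$ vanish, and $T(\pm a)=\mp a$.

\subsection{$T$ is nonexpansive}

Let $x,x'\in C$ and $h=\|x-x'\|$, and write $\Delta f=f(x)-f(x')$. Truncation to an interval is $1$-Lipschitz, $|a(i_0)|=\|a\|$ and $|\sigma_k|=1$, so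
\[
|\Delta\lambda|\le\frac h{\|a\|},\qquad|\Delta M|\le\frac{\alpha h}{\|a\|}\le\frac h{4R}\le\frac h4,\qquad|\Delta g_k|\le h .
\]
A minimum of finitely many $1$-Lipschitz functions is $1$-Lipschitz, so $|\Delta\psi_k|\le h$. Therefore, for all $k\ge1$,
\begin{equation}\label{eq:lip}
|\Delta s_k|\le(1-\eta_k)h+\frac{\eta_k}4h\le\Bigl(1-\frac{\eta_k}2\Bigr)h,\qquad|\Delta t_k|\le2h,\qquad|\Delta s_1|\le\frac h{4R}.
\end{equation}
For each coordinate $i$,
\[
|(Tx-Tx')(i)|\le\frac{|a(i)|}{\|a\|}\,h+|\Delta V(i)|,
\]
and we show that the right side is at most $h$. Recall that $\theta(i)$ and $\xi_n(i)$ do not depend on $x$.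

\emph{Case $i\le N$.} Here $\Delta V(i)=0$ and $|a(i)|\le\|a\|$. This is the case for which Lemma~\ref{lem:position} was made.

\emph{Case $N<i<p_1$.} Here $|v(i)|$ may be as large as $R$, but only the slowly varying $s_1=M$ multiplies it. By \eqref{eq:block0} and \eqref{eq:lip},
\[
|\Delta V(i)|\le R\cdot\frac h{4R}+2h\cdot2\varepsilon_1\le\frac h4+\frac h{28}\le\frac h2,
\]
and the first term is at most $h/2$ by (N1).

\emph{Case $p_k\le i<p_{k+1}$, $k\ge1$.} Both $|\Delta s_k|$ and $|\Delta s_{k+1}|$ are at most $(1-\frac12\eta_{k+1})h$, hence so is the change of the bracket in \eqref{eq:block}. By (a), \eqref{eq:lip} and $7\varepsilon_k=\frac14\alpha\eta_{k+1}\le\frac14\eta_{k+1}$,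
\[
|\Delta V(i)|\le\Bigl[(1+\varepsilon_k)\Bigl(1-\frac{\eta_{k+1}}2\Bigr)+6\varepsilon_k\Bigr]h\le\Bigl[1-\frac{\eta_{k+1}}2+7\varepsilon_k\Bigr]h\le\Bigl(1-\frac{\eta_{k+1}}4\Bigr)h,
\]
and the first term is at most $\frac14\eta_{k+1}h$ by (a).

Hence $\|Tx-Tx'\|\le\|x-x'\|$.

\subsection{$T$ has no fixed point}

Suppose $Tx=x$, and evaluate all functions at this $x$. Since $V(i_0)=0$, we have $x(i_0)/a(i_0)=-\lambda\in[-1,1]$. The definition of $\lambda$ then gives $\lambda=-\lambda$. So $\lambda=0$, $M=\alpha$ and $x=V(x)$.

In the model the fixed point equation forced $x(k)=M$. With errors present we only get that the $\psi_k$ cannot fall below $\alpha/2$, which is enough. Let $k\ge2$. The test coordinate $i_k$ lies in $[p_{k-1},p_k)$, so \eqref{eq:block} applies with $k-1$ in place of $k$. The bracket there is at least $s_k\ge0$, we have $\overline{\sigma_k}\,v(i_k)=|v(i_k)|\ge1-\varepsilon_{k-1}$ by (d), and $0\le t_n\le1$, $s_k\le1$. Therefore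
\begin{equation}\label{eq:push}
g_k\ge(1-\varepsilon_{k-1})s_k-3\varepsilon_{k-1}\ge s_k-4\varepsilon_{k-1}=s_k-\frac{\alpha\eta_k}7>s_k-\frac{\alpha\eta_k}2 .
\end{equation}
We claim that $\psi_k>\alpha/2$ for all $k$. This holds for $\psi_1=\alpha$. If $\psi_{k-1}>\alpha/2$ and $\psi_k=\min(\psi_{k-1},g_k)\le\alpha/2$, then $\psi_k=g_k$, and \eqref{eq:push} gives
\[
\psi_k>\psi_k+\eta_k(\alpha-\psi_k)-\frac{\alpha\eta_k}2=\psi_k+\eta_k\Bigl(\frac\alpha2-\psi_k\Bigr)\ge\psi_k,
\]
which is absurd. The claim follows by induction, and it contradicts $\psi_k\to0$.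

Thus $T\colon C\to C$ is nonexpansive, interchanges the distinct points $a$ and $-a$, and has no fixed point. So (iv) fails whenever (i) fails, and Theorem~\ref{thm:class} is proved. \qed

\begin{thebibliography}{9}

\bibitem{Bruck}
R. E. Bruck, \emph{A common fixed point theorem for a commuting family of nonexpansive mappings}, Pacific J. Math. \textbf{53} (1974).

\bibitem{LZ}
Anthony T.-M. Lau and Yong Zhang, \emph{Fixed point properties for semigroups of nonlinear mappings on unbounded sets}, arXiv:2001.08158 (2020).

\bibitem{Rock}
Rockafellar, \emph{Convex Analysis}.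

\end{thebibliography}
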